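\title{The chordal graph polytope does not fulfill the rhombus criterion}

\begin{abstract}
A polytope fulfills the rhombus criterion if any two vertices $\alpha,\beta$ that do not span an edge satisfy $\alpha+\beta=\alpha'+\beta'$ for two other vertices $\alpha',\beta'$. The chordal graph polytope $\operatorname{CGP}_n$ is the convex hull of the clique indicator vectors of the chordal graphs on $n$ labeled vertices, and it was conjectured to fulfill the rhombus criterion. We give an explicit pair of chordal graphs that violates the criterion for every $n\ge 8$. We also show that every $0/1$-polytope is affinely isomorphic to a face of some $\operatorname{CGP}_n$, and deduce that it is NP-hard to decide whether two given chordal graphs span a non-edge. On the positive side, the criterion holds for every pair of chordal graphs of which one contains the other.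
\end{abstract}

\section{Introduction}\label{sec:intro}

The simplest reason for two vertices of a polytope not to span an edge is that they are opposite corners of a parallelogram whose other two corners are vertices as well. The rhombus criterion asks that this be the only reason.

\begin{definition}\label{def:rhombus}
Let $P$ be a polytope with vertex set $V$, and let $\alpha\ne\beta$ be vertices. \emph{Witnesses} for $\alpha,\beta$ are vertices $\alpha',\beta'\in V\setminus\{\alpha,\beta\}$ with $\alpha+\beta=\alpha'+\beta'$. The pair $\alpha,\beta$ \emph{fulfills the rhombus criterion} if $\operatorname{conv}(\alpha,\beta)$ is an edge of $P$ or the pair has witnesses. The polytope $P$ fulfills the rhombus criterion if every pair of distinct vertices does.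
\end{definition}

A pair with witnesses is never an edge (Lemma~\ref{lem:faces} below), so in a polytope that fulfills the criterion the non-edges are exactly the pairs with witnesses. The cube $[0,1]^k$ fulfills it: if two vertices differ in one coordinate they span an edge, and if they differ in more, exchanging one of the differing coordinates produces witnesses. A convex quadrilateral fulfills it exactly when its diagonals bisect each other, that is, when it is a parallelogram.

All graphs are simple and undirected unless called multigraphs. A \emph{chord} of a cycle is an edge joining two vertices of the cycle that are not consecutive on it, and a graph is \emph{chordal} if every cycle of length at least $4$ has a chord. A \emph{clique} of a graph $G$ is a set $S$ of \emph{at least two} vertices, any two of them adjacent; cliques need not be maximal. The \emph{characteristic imset} of a graph $G$ on $[n]=\{1,\dots,n\}$ is the vector $c_G\in\mathbb R^{2^n-n-1}$, indexed by the sets $S\subseteq[n]$ with $|S|\ge2$, given by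
\[
c_G(S)=\begin{cases}1&\text{if $S$ is a clique of $G$},\\ 0&\text{otherwise,}\end{cases}
\]
and the \emph{chordal graph polytope} is
\[
\operatorname{CGP}_n=\operatorname{conv}\bigl(c_G : G \text{ is a chordal graph on } [n]\bigr).
\]
The coordinates with $|S|=2$ list the edges of $G$, so $G\mapsto c_G$ is injective. Each $c_G$ is a vertex of a cube that contains $\operatorname{CGP}_n$, hence a vertex of $\operatorname{CGP}_n$. Thus the vertices of $\operatorname{CGP}_n$ are the chordal graphs on $[n]$, and we say that $G,H$ span an edge, or have witnesses, when $c_G,c_H$ do.

In this polytope witnesses have a purely combinatorial meaning: they are chordal graphs $G',H'$, different from $G,H$, such that every set $S$ is a clique in as many of $G',H'$ as of $G,H$. One obtains them, when possible, by redistributing the cliques of $G$ and $H$, much as one exchanges coordinates in the cube. If the criterion held, the geometric question of which chordal graphs span an edge would reduce to this exchange question. The conjecture that $\operatorname{CGP}_n$ fulfills the rhombus criterion is posed in \cite{LR}. We show that it is false.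

\begin{theorem}\label{thm:counter}
For every $n\ge 8$, the polytope $\operatorname{CGP}_n$ does not fulfill the rhombus criterion. Explicitly, let $G$ be the union of the complete graphs on $\{1,2,6\}$, $\{1,3,7\}$, $\{1,4,5,8\}$ and let $H$ be the union of the complete graphs on $\{3,4,6\}$, $\{2,5,7\}$, $\{2,3,8\}$, both as graphs on $[n]$. Then $G$ and $H$ are chordal, $\operatorname{conv}(c_G,c_H)$ is not an edge of $\operatorname{CGP}_n$, and $c_G,c_H$ have no witnesses.
\end{theorem}

The failure is not an accident of one pair of graphs: for large $n$, the faces of $\operatorname{CGP}_n$ are as varied as $0/1$-polytopes, the convex hulls of nonempty subsets of $\{0,1\}^k$. Recall that a \emph{literal} is a Boolean variable $z_i$ or its negation $\neg z_i$, a \emph{clause} is a disjunction of literals, and a \emph{CNF formula} is a conjunction of clauses.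

\begin{theorem}\label{thm:univ}
Let $\varphi$ be a CNF formula in variables $z_1,\dots,z_k$ in which each clause contains at least two literals, on distinct variables. Let $F\subseteq\{0,1\}^k$ be its solution set, assumed nonempty, and let $s$ be the total number of literal occurrences. Then for $n=6k+5s$ there are a face $\Phi$ of $\operatorname{CGP}_n$ and an injective affine map $\mathbb R^k\to\mathbb R^{2^n-n-1}$ that maps $F$ bijectively onto the vertices of $\Phi$, hence $\operatorname{conv}F$ onto $\Phi$. In particular, every $0/1$-polytope is affinely isomorphic to a face of some $\operatorname{CGP}_n$.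
\end{theorem}

\begin{corollary}\label{cor:np}
Given chordal graphs $G,H$ on $[n]$, it is NP-hard to decide whether $\operatorname{conv}(c_G,c_H)$ is not an edge of $\operatorname{CGP}_n$, and it is NP-hard to decide whether $c_G,c_H$ have witnesses.
\end{corollary}

The exchange heuristic does work when one graph contains the other.

\begin{proposition}\label{prop:nested}
If $G\ne H$ are chordal graphs on $[n]$ and $E(H)\subseteq E(G)$, then $c_G,c_H$ fulfill the rhombus criterion.
\end{proposition}

The criterion holds for $n\le3$ (Example~\ref{ex:three}); we make no claim about $4\le n\le 7$.

Both theorems rest on one idea. We build graphs out of edge-disjoint \emph{blocks}, each of which must be used entirely or not at all, so that a graph becomes a $0/1$-vector recording the blocks it uses. Blocks that are arranged in a cycle cannot all be used at once, and by choosing the arrangement we choose which $0/1$-vectors are forbidden. Section~\ref{sec:faces} recalls what we need about faces and exhibits a $0/1$-polytope with five vertices that violates the criterion. Section~\ref{sec:nested} treats nested graphs and $n=3$, where the cyclic obstruction first appears. Section~\ref{sec:counter} imitates the five-vertex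 polytope with blocks that are cliques, and Sections~\ref{sec:books}--\ref{sec:np} encode arbitrary formulas with blocks of a different shape.

\section{Faces, edges and witnesses}\label{sec:faces}

An inequality $\langle a,y\rangle\le b$ is \emph{valid} on a polytope $P$ if it holds at all points of $P$; it suffices that it holds at the vertices. A \emph{face} is the set of points of $P$ at which some valid inequality holds with equality, and an \emph{edge} is a face of dimension one. We use the following textbook facts.
\begin{itemize}
\item[(F1)] A face $\Phi$ is a polytope whose vertices are the vertices of $P$ lying in $\Phi$. In particular, $\operatorname{conv}(\alpha,\beta)$ is an edge if and only if some face has vertex set $\{\alpha,\beta\}$.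
\item[(F2)] An intersection of faces is a face, and the faces of a face $\Phi$ are exactly the faces of $P$ contained in $\Phi$.
\item[(F3)] If a convex combination, with positive coefficients, of points of $P$ lies in a face $\Phi$, then all these points lie in $\Phi$. (An average of numbers $\le b$ equals $b$ only if each of them does.)
\end{itemize}

\begin{lemma}\label{lem:faces}
Let $\alpha\neq\beta$ be vertices of a polytope $P$.
\begin{itemize}
\item[(a)] If some point of $\operatorname{conv}(\alpha,\beta)$ is a convex combination, with positive coefficients, of vertices $\gamma_1,\dots,\gamma_r$ not all in $\{\alpha,\beta\}$, then $\operatorname{conv}(\alpha,\beta)$ is not an edge. In particular, a pair with witnesses is not an edge.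
\item[(b)] Let $\Phi$ be a face of $P$ and let $A$ be an injective affine map that sends a polytope $Q$ onto $\Phi$. If $\alpha=A(\alpha_0)$ and $\beta=A(\beta_0)$ for vertices $\alpha_0,\beta_0$ of $Q$, then $\alpha,\beta$ span an edge of $P$ if and only if $\alpha_0,\beta_0$ span an edge of $Q$, and $\alpha,\beta$ have witnesses in $P$ if and only if $\alpha_0,\beta_0$ have witnesses in $Q$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $\operatorname{conv}(\alpha,\beta)$ were a face, all $\gamma_i$ would lie in it by (F3) and would be vertices of it by (F1); but its only vertices are $\alpha$ and $\beta$. For witnesses, apply this to the midpoint $\frac12(\alpha+\beta)=\frac12(\alpha'+\beta')$.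

(b) By (F2), the segment is an edge of $P$ if and only if it is an edge of $\Phi$. Witnesses in $P$ have their midpoint in $\Phi$, so they lie in $\Phi$ by (F3); hence $\alpha,\beta$ have the same witnesses in $P$ and in $\Phi$. Finally, $A$ matches vertices and faces of $Q$ with those of $\Phi$, and if $L$ is the linear part of $A$, which is injective, then $A(u)+A(v)-A(u')-A(v')=L(u+v-u'-v')$, so one side vanishes exactly when $u+v=u'+v'$.
\end{proof}

Part (a) shows where to look for a counterexample: a segment can fail to be an edge because of a convex combination that does not sit at the midpoint and involves more than two other vertices.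

\begin{example}[the bipyramid]\label{ex:bipyramid}
Let $F_0=\{000,111,100,010,001\}\subseteq\{0,1\}^3$. The segment from $000$ to $111$ pierces the triangle with corners $100,010,001$ at its centroid:
\[
\tfrac13\cdot 111+\tfrac23\cdot 000=\tfrac13\,(100+010+001).
\]
By Lemma~\ref{lem:faces}(a) the segment is not an edge of $\operatorname{conv}F_0$. Witnesses would be a vector $y\in\{100,010,001\}$ and its complement $111-y$, but none of $011,101,110$ is in $F_0$. So $\operatorname{conv}F_0$ violates the rhombus criterion.
\end{example}

We write $y(S)$ for the coordinates of a point $y\in\mathbb R^{2^n-n-1}$, and $y(ab)$ for $y(\{a,b\})$. Since a subset with at least two elements of a clique is a clique, the inequalities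
\begin{equation}\label{eq:valid}
0\le y(S)\le 1,\qquad y(S)\le y(S')\quad\text{for } S'\subseteq S,\ |S'|\ge2,
\end{equation}
are valid on $\operatorname{CGP}_n$. Nearly all faces below are cut out by them.

\section{Nested graphs and the case $n=3$}\label{sec:nested}

Let $E(H)\subseteq E(G)$ and $D=E(G)\setminus E(H)$. Witnesses $G',H'$ must both contain the edges of $H$ and must divide the edges of $D$ between them. A clique $S$ of $G$ that is not a clique of $H$ has to be a clique of one of $G',H'$, so all edges of $D$ inside $S$ go to the same side. This tells us which edges cannot be separated. The proof shows that there is no further constraint: if everything is tied together the pair is an edge, and otherwise any admissible division gives chordal graphs.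

\begin{proof}[Proof of Proposition~\ref{prop:nested}]
The set $D$ is nonempty because $G\neq H$. Let $\sim$ be the equivalence relation on $D$ generated by the pairs of edges that lie in a common clique of $G$. Every set $S$ with $|S|\ge2$ is of one of three types: a clique of $H$ (and hence of $G$), a non-clique of $G$ (and hence of $H$), or a clique of $G$ that is not a clique of $H$. A set of the third type contains at least one edge of $D$, and all edges of $D$ in it are equivalent.

\emph{Case 1: there is one class.} Let $\Phi$ be the face on which the following instances of \eqref{eq:valid} hold with equality: $y(S)\le1$ for $S$ of the first type, $y(S)\ge0$ for $S$ of the second type, and $y(S)\le y(e)$ for $S$ of the third type and $e\in D$ with $e\subseteq S$. Both $c_G$ and $c_H$ lie in $\Phi$; the last equalities read $1=1$ at $c_G$ and $0=0$ at $c_H$. Let $c_L$ be a vertex of $\Phi$. If $e,e'\in D$ lie in a common clique $S$ of $G$, then $S$ is of the third type and $c_L(e)=c_L(S)=c_L(e')$. As there is only one class, $c_L$ takes one value $\varepsilon\in\{0,1\}$ on all of $D$, and hence on all sets of the third type. So $c_L=c_G$ if $\varepsilon=1$ and $c_L=c_H$ if $\varepsilon=0$, and $\Phi=\operatorname{conv}(c_G,c_H)$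 is an edge by (F1).

\emph{Case 2: there are at least two classes.} Write $D=D_1\sqcup D_2$, where $D_1$ is one class and $D_2$ is the union of the others, and let $G_i$ be the graph with edge set $E(H)\cup D_i$. Both $D_i$ are nonempty, so $G_1,G_2\notin\{G,H\}$. A set of the first type is a clique of both $G_i$ and a set of the second type is a clique of neither. For a set of the third type, its edges from $D$ all lie in $D_1$ or all lie in $D_2$, so it is a clique of exactly one $G_i$. Thus $c_{G_1}+c_{G_2}=c_G+c_H$, and it remains to prove that $G_1$ and $G_2$ are chordal.

Let $\{i,j\}=\{1,2\}$ and suppose that $\gamma$ is a cycle of length at least $4$ in $G_i$ without a chord in $G_i$. Fix an edge $uv$ of $\gamma$. Among the cycles of $G$ that use the edge $uv$ and only vertices of $\gamma$ (the cycle $\gamma$ is one), take a shortest. If it had length at least $4$, it would have a chord in the chordal graph $G$, and the chord would split it into two shorter cycles, one of them using $uv$. So it is a triangle $uvw$ with $w$ on $\gamma$. Since $\gamma$ is not a triangle, one of the edges $uw,vw$ joins two nonconsecutive vertices of $\gamma$. That edge is not in $G_i$, so it lies in $E(G)\setminus E(G_i)=D_j$.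 If $uv$ were in $D_i$, the clique $\{u,v,w\}$ of $G$ would contain edges of two different classes. Hence $uv\in E(H)$. As $uv$ was arbitrary, $\gamma$ is a cycle of $H$, and it has no chord in $H$ because $E(H)\subseteq E(G_i)$. This contradicts the chordality of $H$.
\end{proof}

The inclusion $E(H)\subseteq E(G)$ enters by excluding a fourth type of set, the cliques of $H$ that are not cliques of $G$. The graphs of Theorem~\ref{thm:counter} have disjoint edge sets and show that it cannot be dropped.

\begin{example}[$n\le 3$]\label{ex:three}
The polytope $\operatorname{CGP}_1$ is a point and $\operatorname{CGP}_2$ is a segment. All eight graphs on $[3]$ are chordal; we name a graph by its edge coordinates $y(12)\,y(13)\,y(23)$, and the fourth coordinate $y(123)$ is $1$ only for the triangle $111$. Up to symmetry, three pairs are not nested. The pair $100,010$ has the witnesses $000,110$, and the pair $100,011$ has the witnesses $110,001$. The third pair consists of the two paths $110,101$. In the cube it would have the witnesses $100,111$, but here these fail: putting the edges $12,13,23$ into one graph creates the clique $\{1,2,3\}$, which neither path has. The criterion survives because the two paths span an edge.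 Indeed, $y(12)+y(13)+y(23)-y(123)\le2$ is valid, with equality at the three paths and the triangle; imposing also $y(123)=0$ leaves a face with three vertices, a triangle whose sides are edges. With Proposition~\ref{prop:nested}, $\operatorname{CGP}_n$ fulfills the criterion for $n\le3$.
\end{example}

The example contains the mechanism that we exploit: three cliques that meet pairwise in three different points cannot be handed to the same graph. With larger cliques there is enough room to kill all exchanges in this way while leaving a relation like the one in Example~\ref{ex:bipyramid} intact.

\section{A counterexample on eight vertices}\label{sec:counter}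

\subsection{Graphs built from cliques}

For $W\subseteq[n]$ with $|W|\ge 2$ let $e_W\in\mathbb R^{2^n-n-1}$ be given by $e_W(S)=1$ if $S\subseteq W$ and $e_W(S)=0$ otherwise. For a family $\mathcal P$ of such sets let $K(\mathcal P)$ be the graph on $[n]$ that is the union of the complete graphs on the members of $\mathcal P$. Call a family \emph{linear} if two distinct members meet in at most one point. In a linear family every $S$ with $|S|\ge2$ lies in at most one member, so the vectors $e_W$ have disjoint nonempty supports.

We need a sufficient condition for $K(\mathcal P)$ to be chordal with no cliques other than the obvious ones, and an obstruction. The first is gluing in a tree-like fashion.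

\begin{lemma}[gluing]\label{lem:glue}
Let $\mathcal P=\{W_1,\dots,W_r\}$ be ordered so that each $W_j$ meets $W_1\cup\dots\cup W_{j-1}$ in at most one point. Then $K(\mathcal P)$ is chordal and $c_{K(\mathcal P)}=e_{W_1}+\dots+e_{W_r}$.
\end{lemma}

\begin{proof}
We show by induction on $r$ that $K(\mathcal P)$ is chordal and that each clique lies in some $W_j$; the formula follows because the hypothesis makes $\mathcal P$ linear. The case $r=1$ is a complete graph together with isolated vertices. For $r\geq 2$ let $U=W_1\cup\dots\cup W_{r-1}$. Vertices outside $U\cup W_r$ are isolated, and no edge joins $W_r\setminus U$ to $U\setminus W_r$. So no clique meets both of these sets. No cycle does either: between a vertex in one set and a vertex in the other, the cycle provides two internally disjoint paths, each of which must pass through $U\cap W_r$, and this set has at most one element. Hence every clique and every cycle lies in $W_r$ or in $U$. The graph is complete on $W_r$, and on $U$ it agrees with $K(\{W_1,\dots,W_{r-1}\})$ because $W_r$ contributes no edge inside $U$. The induction hypothesis applies.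
\end{proof}

Three distinct members $W,W',W''$ of a linear family form a \emph{cyclic triple} if there are three distinct points $a\in W\cap W'$, $b\in W'\cap W''$, $c\in W''\cap W$. The edges $12,13,23$ of Example~\ref{ex:three} form one. The next lemma says that candidate witnesses can only divide whole blocks between them, and that neither may receive a cyclic triple.

\begin{lemma}[splitting]\label{lem:split}
Let $\mathcal F$ be a linear family, and let $G',H'$ be graphs on $[n]$ with $c_{G'}+c_{H'}=\sum_{W\in\mathcal F}e_W$. Then $G'=K(\mathcal P)$ and $H'=K(\mathcal Q)$ for a partition $\mathcal F=\mathcal P\sqcup\mathcal Q$ in which neither part contains a cyclic triple.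
\end{lemma}

\begin{proof}
The right side is a $0/1$-vector. So a set $S$ with $|S|\ge2$ is a clique of exactly one of $G',H'$ if it lies in a member of $\mathcal F$, and a clique of neither otherwise. Let $\mathcal P$ and $\mathcal Q$ consist of the members of $\mathcal F$ that are cliques of $G'$ and of $H'$, respectively; they partition $\mathcal F$. The graph $G'$ contains $K(\mathcal P)$. Conversely, an edge of $G'$ lies in some $W\in\mathcal F$, and $W\in\mathcal Q$ would make it an edge of $H'$ as well; so $W\in\mathcal P$. Thus $G'=K(\mathcal P)$, and by symmetry $H'=K(\mathcal Q)$.

Suppose that $\mathcal P$ contains a cyclic triple $W,W',W''$ with points $a,b,c$. Then $a,b\in W'$, $b,c\in W''$ and $c,a\in W$, so $\{a,b,c\}$ is a clique of $G'$ and therefore lies in some $Z\in\mathcal F$. By linearity, $\{a,b\}\subseteq Z\cap W'$ gives $Z=W'$ and $\{b,c\}\subseteq Z\cap W''$ gives $Z=W''$, contrary to $W'\ne W''$. The same holds for $\mathcal Q$.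
\end{proof}

\subsection{Six cliques that imitate the bipyramid}

We look for a linear family $X_1,X_2,X_3,Y_1,Y_2,Y_3$ and read a vector $z\in\{0,1\}^3$ as the subfamily that contains $X_i$ if $z_i=1$ and $Y_i$ if $z_i=0$. The five subfamilies given by $F_0$ should satisfy the gluing lemma, and every partition of the six sets other than $\{X_i\}\sqcup\{Y_i\}$ should have a cyclic triple in one part.

Let the $X_i$ share exactly one point, $1$. If each $Y_k$ avoids $1$ and consists of one point from each $X_i$, then any two $X$'s and any $Y$ form a cyclic triple. Such a configuration is a $3\times3$ array $(a_{ik})$ with $X_i\cap Y_k=\{a_{ik}\}$. The subfamily $X_1,Y_2,Y_3$ should not be cyclic, so $Y_2$ and $Y_3$ may meet only in a point of $X_1$, that is, $a_{12}=a_{13}$; the same goes for the other two pairs. We cannot let all three pairs of $Y$'s meet, since $Y_1,Y_2,Y_3$ would then be cyclic. We let two pairs meet, which turns out to suffice to prevent any $X_i$ from joining all three $Y$'s. This leads to the array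
\begin{equation}\label{eq:array}
\begin{array}{c|ccc}
 & Y_1 & Y_2 & Y_3\\ \hline
X_1 & 6 & 2 & 2\\
X_2 & 3 & 7 & 3\\
X_3 & 4 & 5 & 8
\end{array}
\end{equation}
in which $X_i$ consists of $1$ and the entries of row $i$, and $Y_k$ consists of the entries of column $k$. These are the six sets of Theorem~\ref{thm:counter}.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Different rows of \eqref{eq:array} have no common entry and $1$ does not occur, so $X_i\cap X_j=\{1\}$ for $i\ne j$ and $X_i\cap Y_k=\{a_{ik}\}$. The columns give
\[
Y_1\cap Y_2=\emptyset,\qquad Y_1\cap Y_3=\{3\},\qquad Y_2\cap Y_3=\{2\}.
\]
So the family $\mathcal F$ of the six sets is linear. Besides $G=K(\{X_1,X_2,X_3\})$ and $H=K(\{Y_1,Y_2,Y_3\})$, which play the roles of $111$ and $000$, consider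
\[
M_1=K(\{X_1,Y_2,Y_3\}),\quad M_2=K(\{X_2,Y_1,Y_3\}),\quad M_3=K(\{X_3,Y_1,Y_2\}).
\]

\emph{The five graphs are chordal.} In $G$, $M_1$ and $M_2$, any two of the three sets meet in the same single point, namely $1$, $2$ and $3$, so Lemma~\ref{lem:glue} applies in any order. For $H$ use the order $Y_2,Y_3,Y_1$: we have $Y_3\cap Y_2=\{2\}$ and $Y_1\cap(Y_2\cup Y_3)=\{3\}$. For $M_3$ use $X_3,Y_1,Y_2$: we have $Y_1\cap X_3=\{4\}$ and $Y_2\cap(X_3\cup Y_1)=\{5\}$. The lemma also gives
\[
c_G=\sum_i e_{X_i},\qquad c_H=\sum_i e_{Y_i},\qquad c_{M_i}=e_{X_i}+\sum_{k\neq i}e_{Y_k},
\]
and these five vectors are distinct because the $e_W$ have disjoint nonempty supports.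

\emph{Not an edge.} In $c_{M_1}+c_{M_2}+c_{M_3}$ each $e_{X_i}$ occurs once and each $e_{Y_k}$ twice, so
\[
\tfrac13\,c_G+\tfrac23\,c_H=\tfrac13\,(c_{M_1}+c_{M_2}+c_{M_3}).
\]
By Lemma~\ref{lem:faces}(a), $\operatorname{conv}(c_G,c_H)$ is not an edge.

\emph{No witnesses.} Let $c_{G'}+c_{H'}=c_G+c_H=\sum_{W\in\mathcal F}e_W$, and let $\mathcal F=\mathcal P\sqcup\mathcal Q$ be the partition of Lemma~\ref{lem:split}. The following triples are cyclic.
\begin{itemize}
\item[(i)] $X_i,X_j,Y_k$ for all $i\neq j$ and all $k$, with points $1,a_{ik},a_{jk}$; the last two lie in different rows.
\item[(ii)] $X_1,Y_1,Y_3$ with points $6,2,3$; \ $X_2,Y_2,Y_3$ with points $7,3,2$; \ $X_3,Y_1,Y_3$ with points $4,8,3$.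
\end{itemize}
One part, say $\mathcal P$, contains at least two of the three $X_i$. By (i) it contains no $Y_k$, so $Y_1,Y_2,Y_3\in\mathcal Q$. By (ii), $\mathcal Q$ contains no $X_i$. Hence $\mathcal P=\{X_1,X_2,X_3\}$ and $\mathcal Q=\{Y_1,Y_2,Y_3\}$, that is, $\{G',H'\}=\{G,H\}$, and there are no witnesses.
\end{proof}

Lemma~\ref{lem:split} does not assume that $G',H'$ are chordal, so the pair $G,H$ has no witnesses even among arbitrary graphs on $[n]$. Chordality was needed only to know that the five graphs are vertices.

\section{Books and induced forests}\label{sec:books}

To realize an arbitrary $0/1$-polytope we need to forbid arbitrary patterns, and we need the admissible graphs to form a face. Cliques are no longer suitable blocks: two cliques that share two points share an edge, so we could not forbid two blocks from occurring together, and a cyclic triple of cliques creates a triangle, which chordality does not exclude. We want a block with many pairwise \emph{nonadjacent} attachment points, so that every cyclic arrangement of blocks, even of two or three, produces a chordless cycle. A star would do this, but nothing in \eqref{eq:valid} ties the edges of a star together. Triangles do: if $y(S)=y(f)$ for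 a triple $S$ and all three pairs $f\subset S$, then a graph has all three edges or none. So we take triangles with a common edge.

Let $\Gamma$ be a finite multigraph without loops, with node set $\mathcal N$ and edge set $\mathcal E$, in which every node has an incident edge. A \emph{cycle} in $\Gamma$ is a cyclic sequence $\nu_1,e_1,\nu_2,e_2,\dots,\nu_r,e_r$ with $r\ge 2$, distinct nodes, distinct edges, and $e_i$ joining $\nu_i$ to $\nu_{i+1}$ (indices modulo $r$); two parallel edges form a cycle with $r=2$. For $T\subseteq\mathcal N$, let $\Gamma[T]$ be the multigraph on $T$ with all edges of $\Gamma$ that have both ends in $T$.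

Take a ground set with two elements $p_\nu,q_\nu$ for each node $\nu$ and one element $t_e$ for each edge $e$, and identify it with $[n]$, where $n=2|\mathcal N|+|\mathcal E|$. The \emph{book} $B_\nu$ is the union of the triangles $\{p_\nu,q_\nu,t_e\}$ over the edges $e$ incident to $\nu$; the edge $p_\nu q_\nu$ is its \emph{spine}. For $T\subseteq\mathcal N$ let $B_T$ be the graph on the whole ground set whose edges are those of the books $B_\nu$, $\nu\in T$. Three properties follow from the definition.
\begin{itemize}
\item[(B1)] The vertices $t_e$ are pairwise nonadjacent in $B_{\mathcal N}$, and $p_\nu,q_\nu$ belong to no book other than $B_\nu$. Hence every edge of $B_{\mathcal N}$ lies in exactly one book.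
\item[(B2)] A vertex common to two books $B_\nu,B_\mu$ is a vertex $t_e$ with $e$ joining $\nu$ and $\mu$.
\item[(B3)] Every clique $S$ of $B_{\mathcal N}$ lies in a triangle of a unique book $B_{\nu(S)}$, and $S$ is a clique of $B_T$ if and only if $\nu(S)\in T$.
\end{itemize}
For (B3), note that $S$ contains at most one vertex $t_e$, hence contains $p_\nu$ or $q_\nu$ for some $\nu$, and all neighbors of $p_\nu$ and $q_\nu$ are vertices of $B_\nu$. If $S$ is the spine, it lies in a triangle because $\nu$ has an incident edge. The edges inside $S$ belong to $B_\nu$ only, which gives the last claim.

\begin{figure}[ht]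
\centering
\begin{tikzpicture}[scale=1.05]
\draw (-6,0) .. controls (-5.5,0.6) and (-4.9,0.6) .. (-4.4,0);
\draw (-6,0) .. controls (-5.5,-0.6) and (-4.9,-0.6) .. (-4.4,0);
\fill (-6,0) circle (2pt) node[left] {$\nu$};
\fill (-4.4,0) circle (2pt) node[right] {$\mu$};
\node at (-5.2,0.7) {$e$};
\node at (-5.2,-0.7) {$f$};
\draw (0,1) -- (-2.4,0) -- (0,-1) -- (2.4,0) -- cycle;
\draw (-2.4,0) -- (-0.9,0);
\draw (2.4,0) -- (0.9,0);
\draw[very thick] (0,1) -- (-0.9,0) -- (0,-1) -- (0.9,0) -- cycle;
\fill (0,1) circle (2pt) node[above] {$t_e$};
\fill (0,-1) circle (2pt) node[below] {$t_f$};
\fill (-0.9,0) circle (2pt) node[right] {$p_\nu$};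
\fill (0.9,0) circle (2pt) node[left] {$p_\mu$};
\fill (-2.4,0) circle (2pt) node[left] {$q_\nu$};
\fill (2.4,0) circle (2pt) node[right] {$q_\mu$};
\end{tikzpicture}
\caption{Left: two nodes $\nu,\mu$ of a multigraph joined by parallel edges $e,f$. Right: the two books, each consisting of two triangles on a common spine $p_\nu q_\nu$ or $p_\mu q_\mu$. Each book alone is chordal, but their union contains the chordless $4$-cycle drawn in bold.}\label{fig:books}
\end{figure}

\begin{lemma}\label{lem:forest}
The graph $B_T$ is chordal if and only if $\Gamma[T]$ has no cycle.
\end{lemma}

\begin{proof}
Let $\nu_1,e_1,\dots,\nu_r,e_r$ be a cycle in $\Gamma[T]$. Then $p_{\nu_1}t_{e_1}p_{\nu_2}t_{e_2}\cdots p_{\nu_r}t_{e_r}$ is a cycle of length $2r\ge4$ in $B_T$; Figure~\ref{fig:books} shows $r=2$. It has no chord: the $p$'s are pairwise nonadjacent, the $t$'s are pairwise nonadjacent, and $t_{e_i}$ is adjacent to $p_\nu$ only if $\nu$ is one of the ends $\nu_i,\nu_{i+1}$ of $e_i$.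

Conversely, let $\Gamma[T]$ have no cycle. Suppose first that a cycle of $B_T$ uses edges from more than one book. Cut it into maximal paths whose edges lie in a single book, say in $B_{\nu_1},\dots,B_{\nu_r}$ in cyclic order, with $r\ge2$, all $\nu_i\in T$, and $\nu_i\ne\nu_{i+1}$. By (B2) the vertex between the $i$th path and the next is $t_{e_i}$ for an edge $e_i$ joining $\nu_i$ and $\nu_{i+1}$. The edges $e_i$ are distinct because the cycle does not repeat vertices. So $\nu_1,e_1,\dots,\nu_r,e_r$ is a closed walk in $\Gamma[T]$ with distinct edges, and a shortest closed piece of it is a cycle, a contradiction. Hence every cycle of $B_T$ lies in one book $B_\nu$ with $\nu\in T$. On such a cycle no two $t$'s are consecutive and there are only two other vertices, so a cycle of length at least $4$ has the form $p_\nu\,t_e\,q_\nu\,t_f$, and the spine is a chord.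
\end{proof}

\begin{lemma}\label{lem:bookface}
There is a face $\Phi_\Gamma$ of $\operatorname{CGP}_n$ whose vertices are the vectors $c_{B_T}$ for those $T\subseteq\mathcal N$ such that $\Gamma[T]$ has no cycle.
\end{lemma}

\begin{proof}
Let $\Phi_\Gamma$ be the face on which the following instances of \eqref{eq:valid} hold with equality: $y(ab)\ge0$ for each non-edge $ab$ of $B_{\mathcal N}$, and $y(S)\le y(f)$ for each triangle $S=\{p_\nu,q_\nu,t_e\}$ of a book and each of the three pairs $f\subset S$. A chordal graph $L$ satisfies the first equalities if and only if it is a subgraph of $B_{\mathcal N}$, and the second if and only if it contains all or none of the three edges of each such triangle. The triangles of a book share the spine, so $L$ satisfies all equalities if and only if it contains each book entirely or not at all and has no other edges, that is, $L=B_T$ for some $T$. Lemma~\ref{lem:forest} tells us which $B_T$ are chordal.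
\end{proof}

\section{Formulas as faces}\label{sec:univ}

By Lemma~\ref{lem:bookface} it remains to express a formula in terms of node sets that induce no cycle. A clause fails when all its literals are false, so it should become a cycle of $\Gamma$ with one node per literal, the node being selected when the literal is false. The cycles of different clauses must not interact, so each occurrence of a literal gets its own node, and all nodes that refer to the same variable must be synchronized. Parallel edges do this: at most one of their two ends can be selected, and requiring exactly one is again a face.

\begin{proof}[Proof of Theorem~\ref{thm:univ}]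
Let $C_1,\dots,C_m$ be the clauses of $\varphi$, and let $|C_j|$ be the number of literals of $C_j$, so that $s=\sum_j|C_j|$.

\emph{The multigraph.} The nodes of $\Gamma$ are the $2k$ literals $z_i,\neg z_i$ and the $s$ \emph{occurrences} $(j,\ell)$, where $\ell$ is a literal of $C_j$. The \emph{conflict pairs} are the $k$ pairs $\{z_i,\neg z_i\}$ and the $s$ pairs $\{\ell,(j,\ell)\}$; each is joined by two parallel edges. In addition, for each $j$ the occurrences $(j,\ell)$ are joined in a \emph{clause cycle} with $|C_j|$ edges. Here we use $|C_j|\ge2$: a clause with one literal would require a loop. (That the variables in a clause are distinct lets us name an occurrence by the pair $(j,\ell)$.) Every node lies in a conflict pair and so has an incident edge. There are $2k+s$ nodes and $2(k+s)+s$ edges, so $n=2(2k+s)+2k+3s=6k+5s$.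

\emph{The face.} At a vertex $c_{B_T}$ of $\Phi_\Gamma$, the coordinate $y(p_\nu q_\nu)$ is $1$ if $\nu\in T$ and $0$ otherwise. Since $\Gamma[T]$ has no cycle, $T$ does not contain a conflict pair $\{\nu,\mu\}$, so
\[
y(p_\nu q_\nu)+y(p_\mu q_\mu)\le1
\]
is valid on $\Phi_\Gamma$. Let $\Phi$ be the face of $\Phi_\Gamma$ on which equality holds for all conflict pairs; by (F2) it is a face of $\operatorname{CGP}_n$. Its vertices are the $c_{B_T}$ such that $\Gamma[T]$ has no cycle and $T$ contains exactly one node of each conflict pair.

\emph{The vertices.} For $z\in\{0,1\}^k$ put
\[
T(z)=\{\ell:\ell\text{ is true at }z\}\cup\{(j,\ell):\ell\text{ is false at }z\}.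
\]
This set contains exactly one node of each conflict pair. Conversely, if $T$ has this property, define $z$ by letting its $i$th coordinate be $1$ if and only if the node $z_i$ is in $T$; then the pairs $\{z_i,\neg z_i\}$ say that the literals in $T$ are the true ones, the pairs $\{\ell,(j,\ell)\}$ say that the occurrences in $T$ are those of false literals, and so $T=T(z)$. All edges of $\Gamma[T(z)]$ belong to clause cycles. These are node-disjoint, so $\Gamma[T(z)]$ has a cycle if and only if $T(z)$ contains all occurrences $(j,\ell)$ for some $j$, that is, if and only if some clause is false at $z$. Therefore the vertices of $\Phi$ are the vectors $c_{B_{T(z)}}$ with $z\in F$.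

\emph{The affine map.} Attach to each node $\nu$ an affine function $\lambda_\nu$ on $\mathbb R^k$: let $\lambda_{z_i}(x)=x_i$, $\lambda_{\neg z_i}(x)=1-x_i$ and $\lambda_{(j,\ell)}=1-\lambda_\ell$. For $z\in\{0,1\}^k$, the value $\lambda_\nu(z)$ is $1$ if $\nu\in T(z)$ and $0$ otherwise. Define $A\colon\mathbb R^k\to\mathbb R^{2^n-n-1}$ by $A(x)(S)=\lambda_{\nu(S)}(x)$ if $S$ is a clique of $B_{\mathcal N}$, and $A(x)(S)=0$ otherwise. By (B3), $A(z)=c_{B_{T(z)}}$ for $z\in\{0,1\}^k$. The map $A$ is affine, and it is injective because its coordinate at the spine of the book of the node $z_i$ is $x_i$. So $A$ maps $F$ bijectively onto the vertices of $\Phi$, and $\operatorname{conv}F$ onto $\Phi$.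

\emph{All $0/1$-polytopes.} Let $F\subseteq\{0,1\}^k$ be nonempty. If $k\ge2$, take for each $w\in\{0,1\}^k\setminus F$ the clause that contains $z_i$ if $w_i=0$ and $\neg z_i$ if $w_i=1$. It has $k$ literals on distinct variables and is false only at $w$, so the conjunction of these clauses has solution set $F$. If $k=1$, replace $F$ by the affinely isomorphic set $\{(x,x):x\in F\}\subseteq\{0,1\}^2$.
\end{proof}

\begin{remark}\label{rem:63}
By Lemma~\ref{lem:faces}(b), a pair of vertices of $\Phi$ fulfills the rhombus criterion in $\operatorname{CGP}_n$ if and only if the corresponding pair does in $\operatorname{conv}F$. So Theorem~\ref{thm:univ} and Example~\ref{ex:bipyramid} refute the conjecture a second time. The set $F_0$ is cut out by three clauses with three literals each, which gives $n=6\cdot3+5\cdot9=63$; the construction of Section~\ref{sec:counter} is what brings this down to $8$.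
\end{remark}

\section{Hardness of recognizing edges and witnesses}\label{sec:np}

In Corollary~\ref{cor:np} the input consists of the two graphs, not of the exponentially long vectors $c_G,c_H$. We reduce from 3-SAT, the NP-complete problem of deciding whether a CNF formula with at most three literals per clause has a solution. The plan is to build a formula that always has the solutions $\mathbf 0=(0,\dots,0)$ and $\mathbf 1=(1,\dots,1)$ and whose other solutions, if any, come in complementary pairs; such a pair is a pair of witnesses for $\mathbf 0,\mathbf 1$.

\begin{proof}[Proof of Corollary~\ref{cor:np}]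
Let $\varphi$ be an instance of 3-SAT with variables $z_1,\dots,z_k$ and $m$ clauses. After deleting repeated literals and the clauses that contain both a variable and its negation, we may assume that each clause is on distinct variables. For a clause $C$ let $\overline C$ be the clause obtained by negating each literal, so that $\overline C$ holds at $z$ if and only if $C$ holds at $\mathbf 1-z$. Let $a,b$ be new variables and let $\psi(a,b,z)$ have the clauses
\[
a\vee b\vee\neg z_i,\qquad \neg a\vee\neg b\vee z_i,\qquad \neg a\vee b\vee C,\qquad a\vee\neg b\vee\overline C
\]
for all $i$ and all clauses $C$ of $\varphi$. For each value of $(a,b)$, exactly one of the four kinds of clause is not already satisfied by $a$ or $b$. For $(a,b)=(0,0)$ it forces $z=\mathbf 0$, for $(1,1)$ it forces $z=\mathbf 1$, for $(1,0)$ it says that $z$ solves $\varphi$, and for $(0,1)$ that $\mathbf 1-z$ solves $\varphi$. So the solutions of $\psi$ are $\mathbf 0$, $\mathbf 1$, and the vectors $(1,0,z)$ and $(0,1,\mathbf 1-z)$ for the solutions $z$ of $\varphi$.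

The formula $\psi$ satisfies the hypotheses of Theorem~\ref{thm:univ}, with $k+2$ variables and $s\le 6k+10m$. Let $G=B_{T(\mathbf 0)}$ and $H=B_{T(\mathbf 1)}$ be the chordal graphs on $n=6(k+2)+5s$ vertices that correspond to $\mathbf 0$ and $\mathbf 1$; the construction produces them in polynomial time. If $\varphi$ has a solution $z$, then $(1,0,z)+(0,1,\mathbf 1-z)=\mathbf 0+\mathbf 1$, so by Lemma~\ref{lem:faces} the pair $c_G,c_H$ has witnesses and is not an edge. If $\varphi$ has no solution, then the face $\Phi$ has only the vertices $c_G$ and $c_H$, so they span an edge and, by Lemma~\ref{lem:faces}(a), have no witnesses. Thus $\varphi$ is satisfiable if and only if $\operatorname{conv}(c_G,c_H)$ is not an edge, and if and only if $c_G,c_H$ have witnesses.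
\end{proof}

\begin{thebibliography}{9}

\bibitem{LR}
Svante Linusson and Petter Restadh,
\emph{Rhombus Criterion and the Chordal Graph Polytope},
arXiv:2305.05275 (2023).

\end{thebibliography}
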